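\title{The second largest distance eigenvalue of a graph of given diameter}

\begin{abstract}
Let $\lambda_2$ be the second largest eigenvalue of the distance matrix of a connected graph of order $n$ and diameter $d$. We prove that $\lambda_2\le\frac12\lfloor d/2\rfloor(n-2)-1$, with equality for $d\ge2$ only for $K_{n/2,n/2}$, and that the leading coefficient $\frac12\lfloor d/2\rfloor$ is best possible for every $d\ge2$. This settles a problem from a paper of Lin, which asks whether $\lambda_2\le\frac n2-2$ for all connected graphs, with equality exactly for $K_{n/2,n/2}$: the statement is true for $d\le3$ and fails for some graph of each diameter $d\ge4$. A graph on $39$ vertices has $\lambda_2\ge18$, and the maximum of $\lambda_2$ over connected graphs of order $n$ has order $n^2$.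
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Throughout, $G$ is a simple connected graph with vertex set $V$ and order $n=|V|\ge2$. The distance $\operatorname{dist}(y,z)$ is the length of a shortest path from $y$ to $z$, and the diameter $d$ is the largest distance between two vertices. The \emph{distance matrix} $D=D(G)$ is the real symmetric matrix indexed by $V\times V$ with entries $\operatorname{dist}(y,z)$. Its eigenvalues are $\lambda_1\ge\lambda_2\ge\dots\ge\lambda_n$, and we write $\lambda_2(G)$ when the graph has to be named. How large can $\lambda_2$ be?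

For the complete graph $K_n$ we have $D=J-I$, where $J$ is the all-ones matrix, so $\lambda_1=n-1$ and $\lambda_2=-1$. For the complete bipartite graph $K_{m,m}$, a vertex is at distance $2$ from the other $m-1$ vertices of its side and at distance $1$ from the $m$ vertices of the opposite side. The all-ones vector $\mathbf 1$ has eigenvalue $2(m-1)+m=3m-2$, the vector equal to $1$ on one side and $-1$ on the other has eigenvalue $2(m-1)-m=m-2$, and every vector with sum zero on each side has eigenvalue $-2$. These account for all $2m$ eigenvalues, so
\begin{equation}\label{eq:Kmm}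
\lambda_2(K_{m,m})=m-2=\tfrac n2-2\qquad(m\ge1).
\end{equation}
It is known that a connected graph of diameter $d\ge2$ satisfies
\begin{equation}\label{eq:known}
\lambda_2\le\frac{(d-1)n}2-d=\frac{(d-1)(n-2)}2-1,
\end{equation}
with equality if and only if $G\cong K_{n/2,n/2}$. For $d=2$ the bound is $\frac n2-2$. For $d\ge3$ it is larger but is never attained, and the simplest graphs of large diameter have small $\lambda_2$. In a tree, $\operatorname{dist}(y,z)$ is the number of edges $e$ whose removal separates $y$ from $z$. If $x\perp\mathbf 1$ and $x(e)$ is the sum of $x$ over one of the two components of $G-e$, then the sum over the other is $-x(e)$, and $x^TDx=-2\sum_e x(e)^2\le0$. Hence $\lambda_2\le0$ for every tree, by Lemma~\ref{lem:CF}(a) below. One is led to guess that the dependence on $d$ in \eqref{eq:known} is superfluous. The following problem comes from Lin~\cite{Lin}.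

\begin{quote}
\textbf{Problem.} Decide whether every connected graph $G$ of order $n\ge2$ satisfies the statement

\textbf{(S)}\quad $\lambda_2\le\frac n2-2$, with equality if and only if $G\cong K_{n/2,n/2}$.

For odd $n$ the equality clause means that the inequality is strict.
\end{quote}

The answer is negative, and the range of diameters in which (S) holds can be determined exactly.

\begin{theorem}\label{thm:example}
There is a connected graph with $n=39$, diameter $4$ and $\lambda_2\ge18>\frac{39}2-2$.
\end{theorem}

\begin{theorem}\label{thm:bound}
Let $G$ be a connected graph of order $n\ge2$ and diameter $d$, and let $k=\lfloor d/2\rfloor$. Then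
\[
\lambda_2\le\frac{k(n-2)}2-1 .
\]
For $d\ge2$, equality holds if and only if $G\cong K_{n/2,n/2}$. For $d=1$, that is, for complete graphs, equality always holds.
\end{theorem}

\begin{theorem}\label{thm:class}
Statement \textup{(S)}, inequality and equality clause together, is true for all connected graphs of diameter $d\in\{1,2,3\}$. For every $d\ge4$ there is a connected graph of diameter $d$ with $\lambda_2>\frac n2-2$.
\end{theorem}

\begin{theorem}\label{thm:sharp}
For every $d\ge2$,
\[
\sup\Bigl\{\frac{\lambda_2(G)}{|V(G)|}: G \text{ connected of diameter } d\Bigr\}=\frac12\Bigl\lfloor\frac d2\Bigr\rfloor ,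
\]
and the supremum is not attained. Without a restriction on the diameter, the maximum of $\lambda_2$ over connected graphs of order $n$ has order $n^2$: for $n\ge15$ it lies between $\frac{(n+1)^2}{225}-3$ and $\frac{n^2}4$.
\end{theorem}

Theorem~\ref{thm:bound} replaces the factor $d-1$ in \eqref{eq:known} by $\lfloor d/2\rfloor$; the two agree for $d=2$, and $\lfloor d/2\rfloor<d-1$ for $d\ge3$. The proof does not use \eqref{eq:known}.

Section~\ref{sec:linear} recalls the variational description of $\lambda_2$. Section~\ref{sec:example} explains what a graph with large $\lambda_2$ must look like and proves Theorem~\ref{thm:example}. Section~\ref{sec:upper} proves Theorem~\ref{thm:bound}, and Section~\ref{sec:family} generalizes the example and deduces Theorems~\ref{thm:class} and~\ref{thm:sharp}.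

\section{The second eigenvalue of a symmetric matrix}\label{sec:linear}

Let $M$ be a real symmetric $n\times n$ matrix, $n\ge2$, with eigenvalues $\lambda_1\ge\dots\ge\lambda_n$ and orthonormal eigenvectors $x_1,\dots,x_n$. If $y=\sum c_ix_i$, then $y^TMy=\sum\lambda_ic_i^2$ and $|y|^2=\sum c_i^2$. Thus $y^TMy\le\lambda_1|y|^2$ for all $y$, $y^TMy\le\lambda_2|y|^2$ for $y\perp x_1$, and $y^TMy\ge\lambda_2|y|^2$ for $y$ in the span of $x_1,x_2$. All the linear algebra that we need is the following consequence; part (c) is a case of Cauchy interlacing.

\begin{lemma}\label{lem:CF}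
\begin{enumerate}
\item[(a)] For every vector $z$ there is $y\ne0$ with $y\perp z$ and $y^TMy\ge\lambda_2|y|^2$.
\item[(b)] If $y^TMy\ge\mu|y|^2$ for all $y$ in some two-dimensional subspace $U$, then $\lambda_2\ge\mu$.
\item[(c)] If $M_X$ is the principal submatrix on an index set $X$ with $|X|\ge2$, then $\lambda_2(M)\ge\lambda_2(M_X)$.
\end{enumerate}
\end{lemma}

\begin{proof}
A two-dimensional subspace contains a nonzero vector orthogonal to any given vector. For (a), take such a vector $y\perp z$ in the span of $x_1,x_2$. For (b), take $y\perp x_1$ in $U$; then $\mu|y|^2\le y^TMy\le\lambda_2|y|^2$. For (c), apply (b) to the span of eigenvectors of $M_X$ for its two largest eigenvalues, extended by zeros outside $X$.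
\end{proof}

We apply (a) to $M=D$ and $z=\mathbf 1$. The positive and negative parts of a nonzero vector $y\perp\mathbf 1$ have the same sum, so after scaling $y=u-v$, where $u$ and $v$ are probability vectors (nonnegative, with sum $1$) whose supports $P$ and $Q$ are disjoint. Therefore there are such $u,v$ with
\begin{equation}\label{eq:reduction}
\lambda_2\,\rho\le u^TDu+v^TDv-2u^TDv,\qquad\text{where }\rho=|u-v|^2=|u|^2+|v|^2 .
\end{equation}
The three terms on the right are average distances: between two independent random vertices drawn from $u$, between two drawn from $v$, and between one drawn from $u$ and one from $v$. The absolute values of the entries of $y$ sum to $2$, so the Cauchy--Schwarz inequality gives $4\le n|y|^2$, that is,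
\begin{equation}\label{eq:rho}
\rho\ge\frac4n,\qquad\text{with equality only if } P\cup Q=V \text{ and } |P|=|Q|=\tfrac n2 .
\end{equation}
Indeed, equality forces $|y_z|=2/n$ at every vertex $z$, and then $|P|\cdot\frac2n=1=|Q|\cdot\frac2n$.

\section{A counterexample on 39 vertices}\label{sec:example}

By \eqref{eq:reduction} and \eqref{eq:rho}, a large $\lambda_2$ requires two large sets $P$ and $Q$ such that distances inside each set are large and distances across are small. The triangle inequality limits this. If all distances across equal $r$, then distances inside are at most $2r$, the right side of \eqref{eq:reduction} is at most $2r+2r-2r=2r$, and we obtain $\lambda_2\le rn/2$. The graph $K_{m,m}$ realizes this pattern for $r=1$. To realize it for $r\ge2$, replace each edge of $K_{m,m}$ by a path of length $r$. All distances between the original vertices are multiplied by $r$, but the paths cost $m^2(r-1)$ new vertices against only $2m$ useful ones, so $P\cup Q$ is a small part of $V$ and $\rho$ is far above $4/n$.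

The remedy is to take many copies of each useful vertex, all with the same neighbors. When $r\ge2$ this requires no new paths. The price is that copies of one vertex are at distance $2$ instead of $2r$, which affects only about a fraction $1/m$ of the pairs inside $P$ or $Q$. With $r=2$, $m=3$ and five copies the gain already exceeds the cost.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[xscale=1.1]
\foreach \x in {1,2,3} {
  \node[draw,rounded corners,minimum width=1.3cm] (A\x) at (3*\x-1,1.5) {$A_{\x}$};
  \node[draw,rounded corners,minimum width=1.3cm] (B\x) at (3*\x-1,-2.4) {$B_{\x}$};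
}
\foreach \x in {1,2,3} {
  \foreach \y in {1,2,3} {
    \node[draw,circle,inner sep=1pt] (w\x\y) at (3*\x+\y-3,0) {\scriptsize $w_{\x\y}$};
    \draw (w\x\y) -- (A\x);
    \draw (w\x\y) -- (B\y);
  }
}
\end{tikzpicture}
\caption{A graph with $39$ vertices, diameter $4$ and $\lambda_2\ge18$. Each box is an independent set of five vertices, and a line from $w_{ij}$ to a box stands for the five edges from $w_{ij}$ to the vertices in the box.}\label{fig:example}
\end{figure}

\begin{proof}[Proof of Theorem~\ref{thm:example}]
Let $V$ be the disjoint union of sets $A_1,A_2,A_3,B_1,B_2,B_3$ of five vertices each and $W=\{w_{ij}:1\le i,j\le3\}$. Join $w_{ij}$ to all vertices of $A_i\cup B_j$, and add no other edges (Figure~\ref{fig:example}). Then $n=15+15+9=39$. Put $A=\bigcup A_i$ and $B=\bigcup B_j$. The graph is bipartite with sides $A\cup B$ and $W$, so distances within a side are even and distances across are odd. The roles of $A$ and $B$ are symmetric, and the distances are as follows.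
\begin{itemize}
\item Two vertices of the same $A_i$ have the common neighbor $w_{i1}$: distance $2$.
\item Vertices $a\in A_i$ and $b\in B_j$ have the common neighbor $w_{ij}$: distance $2$.
\item Vertices $a\in A_i$ and $a'\in A_{i'}$ with $i\ne i'$ have no common neighbor, so their distance is even and not $2$; the path $a,w_{i1},b,w_{i'1},a'$ with $b\in B_1$ shows that it is $4$.
\item The vertex $w_{ij}$ is at distance $1$ from $A_i$. Its distance to $a'\in A_{i'}$, $i'\ne i$, is odd and not $1$; the path $w_{ij},b,w_{i'j},a'$ with $b\in B_j$ shows that it is $3$.
\item The walk $w_{ij},a,w_{ij'},b,w_{i'j'}$ with $a\in A_i$, $b\in B_{j'}$ shows that two vertices of $W$ are at distance at most $4$.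
\end{itemize}
So the graph is connected and has diameter $4$. Let $x$ be $1$ on $A$, $-1$ on $B$ and $0$ on $W$. Then $(Dx)_a=4\cdot2+10\cdot4-15\cdot2=18$ for $a\in A$, by symmetry $(Dx)_b=-18$ for $b\in B$, and $(Dx)_w=(5\cdot1+10\cdot3)-(5\cdot1+10\cdot3)=0$ for $w\in W$. Hence $Dx=18x$. All off-diagonal entries of $D$ are at least $1$, so $\lambda_1\ge\mathbf 1^TD\mathbf 1/n\ge n-1=38$. Thus $18$ is an eigenvalue smaller than $\lambda_1$, and $\lambda_2\ge18>17.5=\frac n2-2$.
\end{proof}

\section{The upper bound}\label{sec:upper}

The estimate $\lambda_2\le rn/2$ of Section~\ref{sec:example}, with $2r\le d$, suggests the coefficient $\frac12\lfloor d/2\rfloor$. It assumed that all distances between $P$ and $Q$ are equal. In general they are not, and the triangle inequality applied to averages gives only $u^TDu\le2u^TDv$, which does not involve the diameter. We therefore cut the distances into layers and use the triangle inequality in each layer.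

\subsection{Layers}

Fix $u,v,P,Q,\rho$ as in \eqref{eq:reduction}. For an integer $t\ge0$ let
\[
s_t=\sum_{\substack{a,a'\in P\\ \operatorname{dist}(a,a')\le t}}u_au_{a'}+\sum_{\substack{b,b'\in Q\\ \operatorname{dist}(b,b')\le t}}v_bv_{b'},
\qquad
h_t=\sum_{\substack{a\in P,\ b\in Q\\ \operatorname{dist}(a,b)\le t}}u_av_b ,
\]
where the sums run over ordered pairs. So $h_t$ is the weight of the pairs across that are within distance $t$, and $s_t$ is the weight of such pairs inside $P$ plus that inside $Q$. A distance is an integer in $[0,d]$, so $\operatorname{dist}(y,z)$ is the number of $t\in\{0,\dots,d-1\}$ with $\operatorname{dist}(y,z)>t$. Summing with the weights $u_av_b$, whose total is $1$, gives $u^TDv=\sum_{t=0}^{d-1}(1-h_t)$, and in the same way $u^TDu+v^TDv=\sum_{t=0}^{d-1}(2-s_t)$. Now \eqref{eq:reduction} reads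
\begin{equation}\label{eq:layers}
\lambda_2\,\rho\le\sum_{t=0}^{d-1}(2h_t-s_t).
\end{equation}
Since $P$ and $Q$ are disjoint and $u,v$ are positive on them, we have:
\begin{enumerate}
\item[(L1)] $h_0=0$ and $s_0=\rho$;
\item[(L2)] $h_t\le1$, with equality only if every vertex of $P$ is within distance $t$ of every vertex of $Q$;
\item[(L3)] $s_t\ge\rho$, with equality only if no two distinct vertices of $P$ and no two distinct vertices of $Q$ are within distance $t$.
\end{enumerate}

Estimating \eqref{eq:layers} term by term gives $\lambda_2\rho\le-\rho+(d-1)(2-\rho)$, so $\lambda_2+d\le2(d-1)/\rho\le(d-1)n/2$ by \eqref{eq:rho}. This is the inequality \eqref{eq:known}, and for $d=2$ it is the bound of Theorem~\ref{thm:bound}.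

\subsection{Diameter three}

The first case in which more is needed is $d=3$, where the termwise estimate gives $n-3$ and the theorem claims $\frac n2-2$. Here \eqref{eq:layers} is
\[
\lambda_2\,\rho\le-\rho+(2h_1-s_1)+(2h_2-s_2).
\]
The termwise estimate allows $h_1=1$ and $s_2=\rho$ at once. But two vertices of $P$ with a common neighbor in $Q$ are within distance $2$, so $h_1=1$ forces $s_2=2$. This suggests comparing $h_1$ with $s_2$ rather than with $s_1$. We will prove that $2h_1\le s_2$ always holds. Then
\[
\lambda_2\,\rho\le-\rho+(2h_1-s_2)+(2h_2-s_1)\le-\rho+0+(2-\rho),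
\]
so $\lambda_2+2\le2/\rho\le n/2$, as claimed. The index $2$ in $s_2$ cannot be lowered: for $u,v$ uniform on the sides of $K_{m,m}$ we have $2h_1=2$ and $s_1=2/m$.

\subsection{A quadratic inequality}

The inequality $2h_t\le s_{2t}$ depends only on the following structure.

\begin{lemma}\label{lem:quad}
Let $P,Q$ be finite sets. Let $S$ and $R$ be symmetric $0/1$ matrices indexed by $P\times P$ and $Q\times Q$, with all diagonal entries equal to $1$, and let $H$ be a $0/1$ matrix indexed by $P\times Q$ such that
\begin{enumerate}
\item[(i)] $H_{ab}=H_{a'b}=1$ implies $S_{aa'}=1$, and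
\item[(ii)] $H_{ab}=H_{ab'}=1$ implies $R_{bb'}=1$.
\end{enumerate}
Then for all entrywise nonnegative $u\in\mathbb R^P$ and $v\in\mathbb R^Q$,
\[
F(u,v):=u^TSu+v^TRv-2u^THv\ge0 .
\]
\end{lemma}

Two extreme cases show what is going on. If $H$ is the all-ones matrix, then so are $S$ and $R$, and $F=(\sum u_a-\sum v_b)^2$. If $S$ and $R$ are identity matrices, then $H$ has at most one $1$ in each row and column, and the claim follows from $2u_av_b\le u_a^2+v_b^2$. The proof reduces the general case to the second one: when $S_{aa'}=1$, the function $F$ is affine as weight is moved between $a$ and $a'$, so all the weight can be moved to one of the two without increasing $F$.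

\begin{proof}
We use induction on $|\operatorname{supp}u|+|\operatorname{supp}v|$, where $\operatorname{supp}$ denotes the set of nonzero coordinates.

Suppose first that there are distinct $a,a'\in\operatorname{supp}u$ with $S_{aa'}=1$. Let $e_a,e_{a'}$ be the corresponding unit vectors, and let $f(\theta)=F(u+\theta(e_a-e_{a'}),v)$ for $-u_a\le\theta\le u_{a'}$. This is a polynomial of degree at most $2$, and the coefficient of $\theta^2$ is $S_{aa}+S_{a'a'}-2S_{aa'}=0$. So $f$ is affine, and $f(0)$ is at least the value of $f$ at one of the endpoints. At either endpoint the vector $u+\theta(e_a-e_{a'})$ is nonnegative and its support is $\operatorname{supp}u$ with $a$ or $a'$ removed, so $f\ge0$ there by induction. Hence $F(u,v)=f(0)\ge0$. The same argument, with $v$ and $R$ in place of $u$ and $S$, applies if there are distinct $b,b'\in\operatorname{supp}v$ with $R_{bb'}=1$.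

In the remaining case, which includes the start of the induction, $S$ and $R$ restrict to identity matrices on the supports. By (i) each column, and by (ii) each row, of the restriction of $H$ to $\operatorname{supp}u\times\operatorname{supp}v$ contains at most one $1$. With sums over the supports,
\[
2u^THv\le\sum_{a,b}H_{ab}(u_a^2+v_b^2)\le\sum_au_a^2+\sum_bv_b^2=u^TSu+v^TRv .\qedhere
\]
\end{proof}

\begin{remark}
The form $F$ need not be positive semidefinite, so the lemma is a statement about nonnegative vectors only: for $P=\{1,2,3\}$, $S_{12}=S_{23}=1$, $S_{13}=0$, $H=0$, $u=(1,-2,1)$ and $v=0$ we get $F=6-4-4<0$. Hypothesis (i) is also needed: for $|P|=2$, $|Q|=1$, $S=I$, $H$ all ones, $u=(1,1)$ and $v=1$ we get $F=2+1-4<0$.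
\end{remark}

Apply the lemma with $H_{ab}=1$ if and only if $\operatorname{dist}(a,b)\le t$, and $S_{aa'}=1$, $R_{bb'}=1$ if and only if the distance is at most $2t$. Conditions (i) and (ii) hold by the triangle inequality, and $F(u,v)=s_{2t}-2h_t$. Hence:
\begin{enumerate}
\item[(L4)] $2h_t\le s_{2t}$ for all $t\ge0$.
\end{enumerate}

\subsection{Proof of Theorem~\ref{thm:bound}}

\emph{The inequality.} In \eqref{eq:layers} the term $s_{2t}$ is present when $2t\le d-1$, that is, when $t\le l:=\lfloor(d-1)/2\rfloor$. We pair it with $h_t$. Note that $k+l=d-1$, for $d$ even and for $d$ odd. What remains unpaired are the $k$ terms $h_t$ with $l<t\le d-1$ and the terms $s_t$ with $t$ odd, of which there are $d-(l+1)=k$. Thus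
\begin{equation}\label{eq:regroup}
\lambda_2\,\rho\le(2h_0-s_0)+\sum_{t=1}^{l}(2h_t-s_{2t})+\sum_{t=l+1}^{d-1}2h_t-\sum_{\substack{1\le t\le d-1\\ t\text{ odd}}}s_t .
\end{equation}
The first term is $-\rho$ by (L1), the first sum is at most $0$ by (L4), the second sum is at most $2k$ by (L2), and the third sum is at least $k\rho$ by (L3). Therefore
\begin{equation}\label{eq:main}
(\lambda_2+k+1)\,\rho\le2k ,
\end{equation}
and \eqref{eq:rho} gives $\lambda_2+k+1\le2k/\rho\le kn/2$, which is $\lambda_2\le\frac{k(n-2)}2-1$. Up to this point we have used only that the distances form a metric with integer values in $[0,d]$; the graph structure enters in the case of equality.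

\emph{Equality.} If $d=1$, then $k=0$, $G=K_n$ and $\lambda_2=-1$, so equality holds. Let $d\ge2$, so $k\ge1$, and suppose that $\lambda_2+k+1=kn/2$. Then \eqref{eq:main} gives $\rho\le4/n$, so $\rho=4/n$, and by \eqref{eq:rho} the sets $P,Q$ partition $V$ into halves. Now \eqref{eq:main} is an equality, so each estimate applied to \eqref{eq:regroup} is an equality: $h_t=1$ for $l<t\le d-1$, and $s_t=\rho$ for odd $t\le d-1$. Since $d\ge2$, we may take $t=1$; by (L3) the sets $P$ and $Q$ are independent. So $G$ is bipartite with parts $P,Q$; distances between the parts are odd and distances within a part are even.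
\begin{itemize}
\item If $d\ge4$, then $s_3=\rho$, so by (L3) no two distinct vertices of the same part are within distance $3$. But the first and third vertices of a shortest path of length $d$ are at distance $2$, hence in the same part. This is a contradiction.
\item If $d=3$, then $l=1$ and $h_2=1$, so by (L2) all distances between $P$ and $Q$ are at most $2$. They are odd, hence equal to $1$. Then $G$ is complete bipartite and has diameter at most $2$, a contradiction.
\item If $d=2$, the distances between $P$ and $Q$ are odd and at most $2$, hence equal to $1$, and $G\cong K_{n/2,n/2}$.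
\end{itemize}
Conversely, if $G\cong K_{n/2,n/2}$ and $d\ge2$, then $d=2$, $k=1$, and \eqref{eq:Kmm} shows that equality holds.\qed

\section{Subdivided complete bipartite graphs with twins}\label{sec:family}

\subsection{The family}

Let $k\ge1$, $m\ge2$, $N\ge1$ be integers and $\varepsilon\in\{0,1\}$. Let $\Sigma$ be obtained from $K_{m,m}$, with sides $\{a_1,\dots,a_m\}$ and $\{b_1,\dots,b_m\}$, by replacing each edge $a_ib_j$ with a path $L_{ij}$ of length $k$. The $a_i$ and $b_j$ are the \emph{branch vertices}; the other $m^2(k-1)$ vertices are \emph{inner vertices} and have degree $2$. The graph $G(k,m,N,0)$ has as vertices the inner vertices and $N$ copies of each branch vertex. Let $\pi$ map each vertex to the vertex of $\Sigma$ that it comes from; two vertices $y,z$ are adjacent if and only if $\pi(y)$ and $\pi(z)$ are adjacent in $\Sigma$. Distinct copies of the same branch vertex are \emph{twins}. To reach odd diameters, let $G(k,m,N,1)$ be $G(k,m,N,0)$ with a pendant vertex $w$ (a new vertex of degree $1$) attached to a copy $a_1^*$ of $a_1$. The graph of Theorem~\ref{thm:example} is $G(2,3,5,0)$, and $G(1,m,N,0)=K_{mN,mN}$.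

\begin{proposition}\label{prop:family}
The graph $G=G(k,m,N,\varepsilon)$ is connected, has order $n=2mN+m^2(k-1)+\varepsilon$ and diameter $2k+\varepsilon$, and satisfies
\[
\lambda_2\ge\mu:=N(km-2k+2)-2 .
\]
The bound $\lambda_2\ge\mu$ also holds for every graph obtained from $G$ by attaching pendant vertices to vertices of $G$.
\end{proposition}

\begin{proof}
The order is read off from the definition.

\emph{Distances in $\Sigma$.} A path between two branch vertices that enters some $L_{ij}$ must run through all of it, because inner vertices have degree $2$. So such paths correspond to paths in $K_{m,m}$, with lengths multiplied by $k$. Hence $\operatorname{dist}(a_i,b_j)=k$, and $\operatorname{dist}(a_i,a_{i'})=\operatorname{dist}(b_i,b_{i'})=2k$ for $i\ne i'$. To see that no distance exceeds $2k$, let $y\in L_{ij}$ and $z\in L_{i'j'}$. If $i=i'$, both vertices are within distance $k$ of $a_i$, and if $j=j'$, both are within distance $k$ of $b_j$; so $\operatorname{dist}(y,z)\le2k$. Otherwise let $y$ be $r$ steps from $a_i$ along $L_{ij}$ and $z$ be $r'$ steps from $a_{i'}$ along $L_{i'j'}$. The walk from $y$ through $a_i$ and $b_{j'}$ to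 $z$ has length $r+k+(k-r')$, and the walk through $b_j$ and $a_{i'}$ has length $(k-r)+k+r'$. The two lengths sum to $4k$, so one of them is at most $2k$. Thus $\Sigma$ has diameter $2k$.

\emph{Distances in $G(k,m,N,0)$.} Twins are nonadjacent and have a common neighbor, so they are at distance $2\le2k$. Let $\pi(y)\ne\pi(z)$. The map $\pi$ sends a walk from $y$ to $z$ to a walk of the same length, and a shortest path from $\pi(y)$ to $\pi(z)$ lifts to a path from $y$ to $z$ by choosing any preimage of each intermediate vertex. So $\operatorname{dist}(y,z)=\operatorname{dist}_\Sigma(\pi(y),\pi(z))$, and the diameter is $2k$.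

\emph{Pendant vertices.} A vertex of degree $1$ is not an intermediate vertex of any path, so attaching pendant vertices does not change the distances between old vertices. For $\varepsilon=1$ we have $\operatorname{dist}(w,y)=1+\operatorname{dist}(a_1^*,y)\le2k+1$ for $y\ne w$, with equality when $y$ is a copy of $a_2$. So the diameter is $2k+1$.

\emph{The eigenvalue.} Let $X$ be the set of all $2mN$ copies of branch vertices. A vertex of $X$ has $N-1$ twins at distance $2$, $N(m-1)$ other vertices on its side at distance $2k$, and $Nm$ vertices on the opposite side at distance $k$. So the principal submatrix $D_X$ has the eigenvector $\mathbf 1$ with eigenvalue $2(N-1)+2kN(m-1)+kNm$, and the vector equal to $1$ on copies of the $a_i$ and $-1$ on copies of the $b_j$ is an eigenvector with the smaller eigenvalue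
\[
2(N-1)+2kN(m-1)-kNm=\mu .
\]
These two eigenvectors are orthogonal, so $\lambda_2(D_X)\ge\mu$, and Lemma~\ref{lem:CF}(c) gives $\lambda_2\ge\mu$. The submatrix $D_X$ is unchanged when pendant vertices are attached, which proves the last claim.
\end{proof}

Since $N(km-2k+2)-mN=N(k-1)(m-2)$, the excess of $\mu$ over the bound in (S) is
\begin{equation}\label{eq:excess}
\mu-\Bigl(\frac n2-2\Bigr)=(k-1)\Bigl(N(m-2)-\frac{m^2}2\Bigr)-\frac\varepsilon2 .
\end{equation}
The term $N(m-2)$ is the gain from longer distances and $m^2/2$ is the cost of the inner vertices. A positive excess requires $k\ge2$, $m\ge3$ and $2N(m-2)>m^2$. The last condition forces $N\ge5$, because $m^2\ge8(m-2)$; then $n\ge10m+m^2\ge39$. So $G(2,3,5,0)$ is the smallest member of the family with $\mu>\frac n2-2$.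

\subsection{Proof of Theorem~\ref{thm:class}}

If $d=1$, then $G=K_n$ and $\lambda_2=-1\le\frac n2-2$. Equality holds exactly when $n=2$, and $K_n\cong K_{n/2,n/2}$ exactly when $n=2$. If $d\in\{2,3\}$, then $k=1$ and Theorem~\ref{thm:bound} is statement (S); in particular the inequality is strict for $d=3$ and for odd $n$.

Let $d\ge4$, $k=\lfloor d/2\rfloor\ge2$ and $\varepsilon=d-2k$. With $m=3$ and $N=5$ the excess \eqref{eq:excess} is $\frac12(k-1-\varepsilon)$, which vanishes for $d=5$, so we take one more copy. The graph $G(k,3,6,\varepsilon)$ has diameter $d$ by Proposition~\ref{prop:family}, and its excess is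
\[
\frac{3(k-1)-\varepsilon}2\ge\frac{3-1}2>0 .
\]
Hence $\lambda_2\ge\mu>\frac n2-2$.\qed

\subsection{Proof of Theorem~\ref{thm:sharp}}

Let $d\ge2$, $k=\lfloor d/2\rfloor\ge1$ and $\varepsilon=d-2k$. By Theorem~\ref{thm:bound}, $\lambda_2/n<k/2$ for every connected graph of diameter $d$. The graphs $G(k,m,N,\varepsilon)$ have diameter $d$, and for fixed $m\ge2$,
\[
\frac{\lambda_2}n\ge\frac{N(km-2k+2)-2}{2mN+m^2(k-1)+\varepsilon}\ \longrightarrow\ \frac{km-2k+2}{2m}=\frac k2-\frac{k-1}m\qquad(N\to\infty).
\]
So the supremum is at least $\frac k2-\frac{k-1}m$ for every $m$. It therefore equals $k/2$, and it is not attained. Letting $N\to\infty$ makes the inner vertices negligible, and letting $m\to\infty$ afterwards makes the pairs of twins negligible.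

Now let the diameter be arbitrary. A shortest path of length $d$ has $d+1$ vertices, so $k\le d/2\le(n-1)/2$, and Theorem~\ref{thm:bound} gives
\[
\lambda_2\le\frac{(n-1)(n-2)}4-1<\frac{n^2}4 .
\]
For the lower bound fix $m=3$ and $\varepsilon=0$. Then the order $6N+9(k-1)$ is linear in $k$ and $N$, while $\mu=N(k+2)-2$ grows like their product, so both parameters should be proportional to $n$. Let $n\ge15$ and $k=N=\lfloor n/15\rfloor\ge1$. The graph $G(k,3,k,0)$ has order $15k-9\le n$; attach pendant vertices to it until the order is $n$. Since $k\ge(n-14)/15$, Proposition~\ref{prop:family} gives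
\[
\lambda_2\ge k(k+2)-2=(k+1)^2-3\ge\frac{(n+1)^2}{225}-3 ,
\]
which completes the proof.\qed

\begin{thebibliography}{9}
\bibitem{Lin} Huiqiu Lin, \emph{On the sum of $k$-th largest distance eigenvalues of graphs}, arXiv:1805.09661 (2018).
\end{thebibliography}
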